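# Quadratic points on double planes of branch degree ten

## 1. An even decic with a node, and the pencil of lines through it

Start with one polynomial,
$$f=x^{10}+y^{10}+x^4z^6+xyz^8,$$
and the surface $X=\{w^2=f(x,y,z)\}\subset\mathbb P(1,1,1,5)$ with the projection $\pi(x:y:z:w)=(x:y:z)$. Two features of $f$ matter: it contains only even powers of $z$, and near $(0:0:1)$ it begins with $xy$, so the branch curve $\{f=0\}$ has a node there. Restrict $f$ to the line $y=mx$ through the node:
$$f(x,mx,z)=x^2\bigl((1+m^{10})x^8+x^2z^6+mz^8\bigr).\tag{1}$$
The node has split off the square $x^2$, and an octic even in $z$ remains. Now set $x=1$ and take $m=r^2$, $Q=1+r^{20}$. Over the line $y=r^2x$ we get the curve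
$$H_r:\quad w^2=r^2z^8+z^6+Q,$$
and, because of the evenness, a map $(z,w)\mapsto(u,w)=(z^2,w)$ onto
$$w^2=r^2u^4+u^3+Q.\tag{2}$$
We shall see that $H_r$ has genus $3$, while (2) has genus $1$. The leading coefficient of (2) is a square, so (2) has rational points at infinity.

What is this for? Let $k$ be a number field, and suppose $(u,w)\in k^2$ solves (2) with $u$ not a square in $k$. Then $(1:r^2:\sqrt u:w)$ is a point of $X$ defined over $k(\sqrt u)$ and not over $k$, and its image $(1:r^2:\sqrt u)$ in the plane is also not defined over $k$. If there are infinitely many such $(u,w)$ on each of infinitely many lines, these points cannot lie on any curve in $X$. So the surface has a Zariski dense set of quadratic points that stay quadratic in $\mathbb P^2$.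

## 2. Quadratic points with quadratic image

Throughout, $k$ is a number field and $\bar k$ an algebraic closure.

**Definition (quadratic point).** For a closed point $x$ of a $k$-variety, $\deg(x)=[k(x):k]$, where $k(x)$ is the residue field. The point is *quadratic* if $\deg(x)=2$. It then corresponds to a pair $x,\bar x$ of conjugate points over a quadratic extension.

**Definition (double cover).** A *double cover* $\pi:X\to\mathbb P^2$ is a finite morphism of degree $2$, here always defined over $k$. If it is branched over a curve $B$ of degree $2d$, it has an equation $w^2=f(x,y,z)$ with $\deg f=2d$, $w$ of weight $d$ and $B=\{f=0\}$. Its dualizing sheaf is $\omega_X=\pi^*\mathcal O(d-3)$: for a form $c$ of degree $d-3$, the corresponding section is $c\,dx\wedge dy/w$ in the chart $z=1$.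

**Definition (canonical singularities).** For these surfaces, where $\omega_X$ is a line bundle, *canonical* means that $X$ is normal and every local section of $\omega_X$ pulls back to a regular $2$-form on a resolution.

Example: the ordinary double point $A_1$, $w^2=xy$. Blow up the origin. In the chart $y=xt$, $w=xw'$ we have $w'^2=t$, so $(x,w')$ are coordinates, and
$$\frac{dx\wedge dy}{w}=\frac{x\,dx\wedge dt}{xw'}=\frac{2w'\,dx\wedge dw'}{w'}=2\,dx\wedge dw'$$
is regular. The chart with $x$ and $y$ exchanged is the same. The chart $x=wx'$, $y=wy'$ has $x'y'=1$ and adds no point. So an $A_1$ point is canonical.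

For a double cover $\pi:X\to\mathbb P^2$ put
$$\mathcal Q(X)=\{x\in X:\deg(x)=2,\ k(\pi(x))=k(x)\}.$$

Example, for the $X$ of Section 1 and $k=\mathbb Q$. Over $(1:1:0)$ we have $f=2$, so $w=\pm\sqrt2$. This is a quadratic point, but its image is rational, so it is not in $\mathcal Q(X)$. On the other hand, on the line $y=x$ (so $r=1$, $Q=2$) the pair $u=-\tfrac{127}8$, $w=-\tfrac{15613}{64}$ satisfies (2), as (5) below will show, so $(1:1:\tfrac{\sqrt{-254}}4:-\tfrac{15613}{64})$ gives a point of $\mathcal Q(X)$.

The condition $k(\pi(x))=k(x)$ excludes the cheap supply of quadratic points, namely the fibers of $\pi$ over rational points of the plane. The question, from Nathan Chen, Ben Church, Hector Pasten, and Isabel Vogt, "Quadratic points on double planes", arXiv:2511.01669 (2025), is: do there exist, unconditionally, a number field $k$ and a double cover $X\to\mathbb P^2$ branched over a divisor of degree $10$, with $X$ having canonical singularities, such that $\mathcal Q(X)$ is Zariski dense in $X$? A stronger optional version asks for $X$ smooth.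

**Theorem A.** Let $f=x^{10}+y^{10}+x^4z^6+xyz^8$ and $X=\{w^2=f(x,y,z)\}\subset\mathbb P(1,1,1,5)$, with $\pi(x:y:z:w)=(x:y:z)$. The only singularity of $X$ is an $A_1$ point over $(0:0:1)$; in particular $X$ has canonical singularities. For every number field $k$, $\mathcal Q(X_k)$ is Zariski dense in $X_k$.

So the answer to the question as posed is yes. The smooth version is not settled unconditionally here. Theorem B in Section 7 constrains it.

The proof of Theorem A uses two textbook facts. Faltings' theorem: a smooth projective curve of genus at least $2$ over $k$ has finitely many $k$-points. And a statement on denominators of torsion points, Silverman, *The Arithmetic of Elliptic Curves*, Thm. VIII.7.1: let $T$ be the first coordinate of a torsion point of exact order $m\ge2$ on an elliptic curve given by a Weierstrass equation with coefficients in $\mathcal O_k$. If $m$ is not a prime power, the coordinates are integral. If $m=\ell^n$ with $\ell$ prime, then at every finite place $\mathfrak v$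
$$\operatorname{ord}_{\mathfrak v}(T)\ge-2\left\lfloor\frac{\operatorname{ord}_{\mathfrak v}(\ell)}{\ell^n-\ell^{n-1}}\right\rfloor.\tag{3}$$

## 3. Degree four by hand, genus two, and one point on each line

**Degree four.** Take $k=\mathbb Q$ and $w^2=x^4+y^4+z^4$. On $y=mx$ with $x=1$ and $u=z^2$ we get the conic $w^2=u^2+q$ with $q=1+m^4$. Writing it as $(w-u)(w+u)=q$ and putting $w-u=t$ gives
$$u=\tfrac12\bigl(\tfrac qt-t\bigr),\qquad w=\tfrac12\bigl(\tfrac qt+t\bigr).$$
For rational $t>\sqrt q$ we have $u<0$, so $u$ is not a square in $\mathbb Q$ and $(1:m:\sqrt u:w)$ is a quadratic point with quadratic image. (For $m=0$, $t=2$: $u=-\frac34$, $w=\frac54$, and indeed $\frac9{16}+1=\frac{25}{16}$.) There are infinitely many points on each of infinitely many irreducible curves, so $\mathcal Q$ is dense, and this surface is smooth.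

**The same recipe in degree ten.** Let $f$ have degree $10$, be even in $z$, and have a nonzero coefficient at $z^{10}$, which is the natural choice if one wants a smooth branch curve. On the line $y=mx$ put $F_m(u)=f(1,m,\sqrt u)$, a polynomial of degree $5$. If $F_m$ is squarefree, then $w^2=F_m(u)$ has genus $2$, and by Faltings it has finitely many $k$-points. The other quotient, by $(z,w)\mapsto(-z,-w)$, has invariants $u$ and $t=zw$ and equation $t^2=uF_m(u)$. If also $F_m(0)\ne0$ it again has genus $2$. This is where the recipe stops. To reach genus $1$ on the first quotient, we can remove $z^{10}$. By evenness $z^9$ is absent too, so $f$ starts with $z^8$ times a quadratic form in $x,y$, and the branch curve is singular at $(0:0:1)$. A node costs the least, and it brings $\deg F_m$ down to $4$.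

**One point on each line.** For the $f$ of Section 1, complete the square in (2). Put $w=-\bigl(ru^2+\frac u{2r}-\frac1{8r^3}\bigr)$. Then
$$w^2=r^2u^4+u^3+\frac{u^2}{4r^2}-\frac{u^2}{4r^2}-\frac{u}{8r^4}+\frac1{64r^6}=r^2u^4+u^3-\frac u{8r^4}+\frac1{64r^6},\tag{4}$$
so (2) holds exactly when
$$u=\frac{1-64r^6Q}{8r^2},\qquad w=-\Bigl(ru^2+\frac u{2r}-\frac1{8r^3}\Bigr).\tag{5}$$
For $r=1$ this is the point of Section 2. For $k=\mathbb Q$ and every integer $r\ge1$ we have $u<0$, so each line $y=r^2x$ carries a point of $\mathcal Q(X)$. But this is not density: formula (5) is algebraic in $r$, so as $r$ varies these points all lie on one curve in $X$. We need infinitely many points on each line, and for that we use the group law on (2).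

## 4. The node is the only singularity of X

**Step 1.** *This step proves the first half of Theorem A.* The point $(0:0:0:1)$ is not on $X$, so $X$ is covered by the charts $x=1$, $y=1$, $z=1$. In each it is a hypersurface $w^2=f$ in $\mathbb A^3$, singular exactly where $w=0$ and $f$ and its derivatives vanish. So the singular points of $X$ lie over the common zeros of
$$f_x=10x^9+4x^3z^6+yz^8,\qquad f_y=10y^9+xz^8,\qquad f_z=2xz^5(3x^3+4yz^2).$$

If $z=0$, then $f_x=f_y=0$ give $x=y=0$, which is impossible. So let $z=1$, and use $f_z=0$: either $x=0$ or $y=-\frac34x^3$.

If $x=0$, then $f_y=0$ gives $y=0$. At this point $f=xy+(\text{terms of order}\ge4)$, so $B=\{f=0\}$ has a node, and $w^2=xy+\cdots$ is an $A_1$ point.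

If $x\neq0$ and $y=-\frac34x^3$, then $f_y=0$ reads $x=10(\frac34)^9x^{27}$, so $x^{26}=(4/3)^9/10$. And $f_x=0$ reads $10x^9+4x^3-\frac34x^3=0$, so $x^6=-13/40$. The first gives $x^{78}=(x^{26})^3>0$ and the second $x^{78}=(x^6)^{13}<0$, a contradiction.

So $X$ is a surface hypersurface with one singular point, hence normal, and that point is $A_1$, hence canonical. If $f=g^2$ over $\bar k$, then $B$ would be singular along all of $\{g=0\}$. So $f$ is not a square, and $X$ is geometrically irreducible. Also $\omega_X=\pi^*\mathcal O(2)$ is ample, so $X$ is of general type.

## 5. A point of infinite order on the genus-one curve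

Fix $k$ and an odd prime $p$ unramified in $k$. Let $r$ be any positive integer divisible by $p$, and $Q=1+r^{20}$.

**Step 2.** *This step computes the genera.* With $v=1/u$ and $\omega=w/u^2$, equation (2) becomes
$$G_r:\quad\omega^2=Qv^4+v+r^2.\tag{6}$$
A multiple root of the right side satisfies $4Qv^3+1=0$, so $Qv^3=-\frac14$. Substituting, $v(Qv^3+1)+r^2=\frac34v+r^2=0$, so $v=-\frac43r^2$. Then $Q\cdot\frac{64}{27}r^6=\frac14$, that is, $256Qr^6=27$. But $256Qr^6>27$. (In other words, the discriminant $Q^2(256Qr^6-27)$ is positive.) So the quartic has four distinct roots, and the smooth projective model of $G_r$, which we also call $G_r$, has genus $1$. These roots are nonzero, so $r^2u^4+u^3+Q$ has four distinct roots $u=1/v$, and these are nonzero. Hence $r^2z^8+z^6+Q$ has eight distinct roots, and $H_r$ has genus $3$.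

**Step 3.** *This step puts $G_r$ in Weierstrass form, so that we can apply (3).* Let
$$E_r:\quad Y^2=T^3-4Qr^2T+Q.$$
Its discriminant is $-16\bigl(4(-4Qr^2)^3+27Q^2\bigr)=16Q^2(256Qr^6-27)\ne0$. On $G_r$ put $s=\omega+r$, $A=2rs+v$, and
$$T=\frac A{v^2},\qquad Y=\frac{2rA+vs}{v^3}.\tag{7}$$
Since $\omega^2-r^2=s(s-2r)$, equation (6) says
$$Qv^4=s^2-2rs-v=s^2-A.\tag{8}$$
Using (8) to eliminate $Q$,
$$v^6(T^3-4Qr^2T+Q)=A^3-4r^2A(s^2-A)+v^2(s^2-A),$$
$$v^6Y^2=4r^2A^2+4rAvs+v^2s^2.$$
Subtract the first from the second. The terms $4r^2A^2$ and $v^2s^2$ cancel, and what is left is
$$4rAvs-A^3+4r^2As^2+v^2A=A\bigl((2rs+v)^2-A^2\bigr)=0.$$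
So (7) defines a morphism $\varphi:G_r\to E_r$ of smooth projective curves over $k$.

It is an isomorphism, which we see by counting the poles of $T=(2rs+v)/v^2$ on $G_r$. Poles can lie only over $v=0$ or $v=\infty$.

- At $(v,\omega)=(0,r)$, $v$ is a local parameter, because $\omega\ne0$ there. Here $s=2r$, so $A=4r^2$ and $T\sim4r^2/v^2$: a double pole.
- At $(0,-r)$, $v$ is again a local parameter and $s=0$. From $s^2-2rs=v+Qv^4$ we get $s=-\frac v{2r}+O(v^2)$. By (8), $A=s^2-Qv^4$, so $T=(s^2-Qv^4)/v^2$ is regular with value $\frac1{4r^2}$.
- At the two points over $v=\infty$ we have $\omega/v^2\to\pm\sqrt Q$, so $T\to\pm2r\sqrt Q$, which is finite.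

So $T$ has degree $2$ on $G_r$. The coordinate $T$ has degree $2$ on $E_r$ too, so $\deg\varphi=1$, and $\varphi$ is an isomorphism. Moreover $\varphi(0,r)=O$, and $P:=\varphi(0,-r)$ lies in $E_r(k)$ with $T(P)=\frac1{4r^2}$. As a check, $T^3-4Qr^2T+Q$ at $T=\frac1{4r^2}$ is $\frac1{64r^6}-Q+Q=\bigl(\frac1{8r^3}\bigr)^2$.

**Step 4.** *This step shows that $P$ has infinite order, so that $G_r(k)$ is infinite.* We have $P\neq O$, and $E_r$ has coefficients in $\mathbb Z$. Suppose $P$ is torsion of exact order $m$, and let $\mathfrak v\mid p$. If $m$ is not a prime power, then $\operatorname{ord}_{\mathfrak v}(T(P))\ge0$. If $m=\ell^n$ with $\ell\neq p$, then $\operatorname{ord}_{\mathfrak v}(\ell)=0$ and (3) gives the same bound. If $m=p^n$, then $\operatorname{ord}_{\mathfrak v}(p)=1<p-1\le p^n-p^{n-1}$, because $p$ is unramified and odd, so again the bound is $0$. But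
$$\operatorname{ord}_{\mathfrak v}(T(P))=-2\operatorname{ord}_{\mathfrak v}(2r)=-2\operatorname{ord}_{\mathfrak v}(r)<0.$$
So $P$ is not torsion, and $E_r(k)\cong G_r(k)$ is infinite.

Remark: the divisibility of $r$ by an odd prime is used. For $k=\mathbb Q$, $r=1$ we have $T(P)=\frac14$, and (3) with $\ell=2$, $n=1$ allows $\operatorname{ord}_2=-2$, so this argument gives nothing.

## 6. From the elliptic curves to density

**Step 5.** *This step turns points of $G_r(k)$ into points of $\mathcal Q(X_k)$ and proves density.* All but finitely many points of $G_r(k)$ have finite $v\ne0$, and give $(u,w)=(1/v,\omega/v^2)\in k^2$ with $u\ne0$ satisfying (2). If $u=z^2$ with $z\in k$, then $(z,w)\in H_r(k)$. This set is finite by Faltings, as $H_r$ has genus $3$. So $u$ is a non-square in $k$ for infinitely many $(u,w)$. For these,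
$$x=(1:r^2:\sqrt u:w)\in X$$
is a closed point with $k(x)=k(\sqrt u)$, of degree $2$, and $\pi(x)=(1:r^2:\sqrt u)$ has the same residue field. So $x\in\mathcal Q(X_k)$. Different pairs $(u,w)$ give different closed points, since conjugation only changes the sign of $\sqrt u$.

The curve $\pi^{-1}(\{y=r^2x\})$ is irreducible: by (1) it is $w^2=x^2(Qx^8+x^2z^6+r^2z^8)$, whose right side is not a square, as the octic has distinct roots. It contains infinitely many points of $\mathcal Q(X_k)$, so it lies in $\overline{\mathcal Q(X_k)}$. This holds for every $r\in p\mathbb Z_{>0}$, so the closure contains infinitely many distinct irreducible curves. As $X_k$ is an irreducible surface, $\overline{\mathcal Q(X_k)}=X_k$. This proves Theorem A. $\blacksquare$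

## 7. Rational points on the symmetric square: the statement for smooth X and other degrees

Why was a node needed? The object to study is now $\mathrm{Sym}^2X=(X\times X)/j$, where $j$ is the swap. A quadratic point $x$ with conjugate $\bar x$ gives the $k$-rational point $x+\bar x$ of $\mathrm{Sym}^2X$. (Example: $\mathrm{Sym}^2\mathbb A^1\cong\mathbb A^2$ by sum and product, and the quadratic point $\{\pm\sqrt2\}$ over $\mathbb Q$ becomes the rational point $(0,-2)$.)

A line bundle $L$ on a smooth projective variety is *big* if sections of some positive multiple give a map generically finite onto its image; equivalently, some positive multiple of $L$ is ample plus effective. It is *pseudo-effective* if its class is a limit of classes of effective $\mathbb Q$-divisors. Big plus pseudo-effective is big. A variety is of *general type* if the canonical bundle of a resolution (over $\bar k$) is big.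

The Bombieri–Lang conjecture says: a positive-dimensional geometrically integral variety of general type over a number field $k$ does not have a Zariski dense set of $k$-points. It was not used in Theorem A, and it is not used in the proof of Theorem B.

**Theorem B.** Let $k$ be a number field, $d\ge5$, and $\pi:X\to\mathbb P^2$ a double cover over $k$ branched over a curve $B$ of degree $2d$, with $X$ having canonical singularities. If $\mathcal Q(X)$ is Zariski dense, then at least one of the following holds.

(a) There is a closed geometrically integral $k$-subvariety $Z\subset\mathrm{Sym}^2X$, $2\le\dim Z\le4$, of general type, with $Z(k)$ Zariski dense.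

(b) $d=5$ and $B$ is singular. More precisely, $B$ has a $k$-rational singular point, or a component of degree $\ge2$ that is defined over $k$, geometrically irreducible and of geometric genus $\le1$.

**Corollary.** Assume Bombieri–Lang.

1. For $X$ smooth and branch degree $10$, $\mathcal Q(X)$ is never dense.
2. For branch degree $2d\ge12$ and $X$ canonical, $\mathcal Q(X)$ is never dense.

*Proof from Theorem B.* Bombieri–Lang excludes (a). The surface $X$ is smooth if and only if $B$ is smooth, so (b) fails for $X$ smooth; and it fails for $d\ge6$. $\square$

So, unconditionally, a smooth example in degree $10$ would produce a variety of general type with dense rational points. Under Bombieri–Lang the smooth version has the answer no, and Theorem A is optimal: degree $10$ is the largest branch degree for which a canonical example exists, and one $A_1$ point is the mildest possible singularity.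

A first plan for Theorem B is to show that $\mathrm{Sym}^2X$ is of general type. This does not suffice, because the points $x+\bar x$ may lie on a smaller subvariety $Z$. For instance, let $\tau$ be the covering involution $w\mapsto-w$. The fibers of $\pi$ form the surface $\{x+\tau x\}\subset\mathrm{Sym}^2X$, which is birational to $\mathbb P^2$ and full of rational points. So we have to use $k(\pi(x))=k(x)$ on $Z$ itself. The tool is differential forms: a $2$-form $\omega$ on $X$ gives the trace $p_1^*\omega+p_2^*\omega$ on $X\times X$, which descends to $Z$. On the bad surface all these traces vanish, since $\tau^*(c\,dx\wedge dy/w)=-c\,dx\wedge dy/w$. When the two points have different images in the plane, they do not all vanish.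

Since $X$ is normal, $f$ is squarefree over $\bar k$, i.e. $B$ is reduced. In particular $f$ is not a square over $\bar k$, and $X$ is geometrically integral.

## 8. Two local computations with forms

**Lemma 1.** *Let $h:V\to W$ be a generically finite surjective morphism of smooth projective varieties in characteristic $0$, and $\eta$ a rational $p$-form on $W$ with $h^*\eta$ regular. Then $\eta$ is regular.*

*Proof.* The sheaf $\Omega^p_W$ is locally free, so it suffices to check at the generic point of each prime divisor $E\subset W$. As $h$ is surjective, some component $F$ of the divisor $h^{-1}(E)$ dominates $E$, and $F\to E$ is generically finite. Let $u$ be a local equation of $E$, complete it by functions $y_i$ that restrict to local coordinates on $E$, and let $v$ be a local equation of $F$. Then $h^*u$ is a unit times $v^e$, $e\ge1$. Étale-locally we may extract an $e$-th root of the unit and arrange $h^*u=v^e$. In characteristic $0$ the map $F\to E$ is étale at a general point, so $(v,h^*y_i)$ are étale coordinates on $V$ there.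

Write $\eta=du\wedge\alpha+\beta$ with $\alpha,\beta$ involving only the $dy_i$. Then
$$h^*\eta=e\,v^{e-1}dv\wedge h^*\alpha+h^*\beta.$$
The two parts involve different basis forms, so each coefficient must be regular. For a coefficient function $c$ we have $\operatorname{ord}_F(h^*c)=e\operatorname{ord}_E(c)$. So $e\operatorname{ord}_E(\beta)\ge0$ and $e\operatorname{ord}_E(\alpha)\ge-(e-1)>-e$. Both orders are integers, so both are $\ge0$. $\square$

**Lemma 2.** *If $X:w^2=f$ has canonical singularities, every singular point $P$ of $B$ has multiplicity $2$ or $3$.*

*Proof.* Let $x,y$ be affine coordinates centered at $P$, and $m=\operatorname{mult}_PB\ge2$. Blow up $P$: in the chart $y=xt$ with exceptional curve $E=\{x=0\}$ we have $f=x^m\tilde f$, with $\tilde f$ not vanishing identically on $E$. Let $F$ be a prime divisor over $E$ on a resolution of $X$ that dominates the blown-up plane, with ramification index $e$. Since the function field is obtained by adjoining $\sqrt{x^m\tilde f}$, we have $e=1$ for $m$ even and $e=2$ for $m$ odd. Now $dx\wedge dy=x\,dx\wedge dt$, and as in the proof of Lemma 1 $dx\wedge dt$ has order $e-1$ along $F$. Also $\operatorname{ord}_F(w)=em/2$.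 So
$$\operatorname{ord}_F\Bigl(\frac{dx\wedge dy}w\Bigr)=e+(e-1)-\frac{em}2.$$
This form is a local section of $\omega_X$ over $P$, so the order must be $\ge0$, i.e. $m\le4-\frac2e$. For $m$ even this says $m\le2$, for $m$ odd $m\le3$. $\square$

## 9. The variety Z swept out by conjugate pairs

**Step 1.** *This step replaces the dense set $\mathcal Q(X)$ by a variety $Z\subset\mathrm{Sym}^2X$ with dense rational points, and shows that both points of the pair move over all of $X$ and have different images in the plane.* For $x\in\mathcal Q(X)$ put $\xi_x=x+\bar x\in\mathrm{Sym}^2X(k)$, and let $S$ be the set of all $\xi_x$. Let $\rho:X\times X\to\mathrm{Sym}^2X$ be the quotient map and $p_1,p_2$ the projections.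

The set $p_1(\rho^{-1}(\overline S))$ is closed, since $X$ is proper, and it contains $\mathcal Q(X)$. So it equals $X$. As $X$ is irreducible, there is a component $Z$ of $\overline S$ with $p_1(\rho^{-1}(Z))=X$. Put $\tilde Z=\rho^{-1}(Z)$. Since $\rho$ is finite, $\dim Z=\dim\tilde Z\ge2$, and clearly $\dim Z\le4$. Since $S$ is dense in $\overline S$, it is dense in the open subset of $Z$ outside the other components, so $S\cap Z$ is dense in $Z$. In particular the smooth locus of $Z$ contains a $k$-point, so $Z$ is geometrically integral. And $Z(k)$ is dense.

Work over $\bar k$. Let $V'$ be a component of $\tilde Z$ mapping onto $Z$. Then $V'\cup jV'$ is $j$-stable and maps onto $Z$, and fibers of $\rho$ are $j$-orbits, so $\tilde Z=V'\cup jV'$.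

*Both projections $V'\to X$ are dominant.* We know $p_1(V')\cup p_1(jV')=p_1(V')\cup p_2(V')=X$. If $V'=jV'$, both projections have the same image, which is $X$. Suppose $V'\ne jV'$. The set $Z$ is not inside the diagonal, because $x\neq\bar x$ for $\xi_x\in S$. So over a general $\xi=x+x'$ the two preimages $(x,x')$ and $(x',x)$ are distinct, one only in $V'$ and the other only in $jV'$, and $V'\to Z$ is birational. If $V'$ were stable under $\operatorname{Gal}(\bar k/k)$, it would be defined over $k$ and birational to $Z$ over $k$. Then for some $\xi_x$ in the dense set $S\cap Z$ the unique preimage in $V'$ would be a $k$-point of $X\times X$. But this preimage is $(x,\bar x)$ or $(\bar x,x)$, which contradicts $\deg x=2$. So there is a Galois element $s$ with $s(V')=jV'$. Then $p_2(V')=p_1(jV')=s(p_1(V'))$. One of these two closed sets is $X$, so both are.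

*$\pi p_1\ne\pi p_2$ generically on $V'$.* For $x\in\mathcal Q(X)$ the point $\pi(x)$ has a quadratic residue field, so $\pi(x)\ne\pi(\bar x)$. If $\pi p_1=\pi p_2$ held on $V'$, it would hold on $jV'$ too, hence on $\tilde Z$, hence for all $\xi_x\in S\cap Z$, a contradiction.

*Notation for the rest.* From now on everything is over $\bar k$ unless we say otherwise. Let $\tilde X\to X$ and $W\to Z$ be resolutions. Let $V$ be a smooth projective model of $V'$ on which the maps become morphisms: $h:V\to W$, generically finite of degree $1$ or $2$, and $p_1,p_2:V\to\tilde X$. If $\deg h=2$, then $V'=jV'$, and $j$ induces the birational involution of $V$ over $W$, which exchanges $p_1$ and $p_2$. Let $a,b:V\to\mathbb P^2$ be the compositions with $\pi$. They are dominant, and $a\ne b$ generically. The map $V\to X\times X$ is birational onto its image, and since $\pi\times\pi$ is finite, $(a,b):V\to\mathbb P^2\times\mathbb P^2$ is generically finite onto its image.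

Finally, $x+x'\mapsto\overline{\pi(x)\pi(x')}$ is a rational map $Z\dashrightarrow(\mathbb P^2)^\vee$ defined over $k$. Let $\Lambda$ be the closure of its image. It is defined over $k$ and geometrically irreducible.

## 10. Trace forms indexed by conics

**Step 2.** *This step produces regular $2$-forms on $W$, one for each quadratic form on the plane.* This uses $d\ge5$: since $\omega_X=\pi^*\mathcal O(d-3)$ and $d-3\ge2$, there is room for all quadratic forms. Fix $0\ne g\in H^0(\mathbb P^2,\mathcal O(d-5))$, and in the chart $z=1$ put $\theta=g\,dx\wedge dy/w$. For a quadratic form $q$, $\omega_q=q\theta$ is a section of $\omega_X$, hence a regular form on $\tilde X$, because $X$ is canonical.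

Put $\alpha=p_1^*\theta$, $\beta=p_2^*\theta$. These are rational $2$-forms on $V$, nonzero because $p_1,p_2$ are dominant and the characteristic is $0$. We also write $a,b$ for the vectors over $\bar k(V)$ with third coordinate $1$ that represent the points $a,b$. Then
$$p_1^*\omega_q+p_2^*\omega_q=q(a)\alpha+q(b)\beta\tag{9}$$
is regular on $V$. If $\deg h=2$, it is invariant under the involution, which exchanges $p_1$ and $p_2$, so it descends to a rational form on $W$; if $\deg h=1$ it does so trivially. By Lemma 1 that form is regular. So (9) equals $h^*\eta_q$ with $\eta_q\in H^0(W,\Omega^2_W)$, linear in $q$.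

*Example.* For the $X$ of Theorem A, take $Z=\{x+\iota x\}$ with $\iota(x:y:z:w)=(x:y:-z:w)$. The model $V$ is birational to $X$, with $p_1=\mathrm{id}$, $p_2=\iota$. In the chart $z=1$, $\iota$ is $(x,y,w)\mapsto(-x,-y,-w)$, since $w$ has weight $5$. Here $d=5$, so take $g=1$; then $\beta=\iota^*\theta=-\theta=-\alpha$, $a=(x,y,1)$, $b=(-x,-y,1)$. Hence $h^*\eta_q=(q(a)-q(b))\theta$. This is zero for $q=x^2,xy,y^2,z^2$, and $2x\theta$, $2y\theta$ for $q=xz,yz$. The ratio of these two forms is $y/x$, the slope of the line. This behavior reappears in Section 12.

## 11. Dimension three or four: positivity of the cotangent bundle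

**Step 3.** *This step shows that if $\dim Z\in\{3,4\}$ then $Z$ is of general type, so that (a) holds.*

*First, $\alpha,\beta$ are linearly independent over $\bar k(V)$.* At a general point, the vectors contracting $\alpha$ to zero form $\ker dp_1$, and for $\beta$ they form $\ker dp_2$, because $\theta$ is a nonvanishing multiple of $dx\wedge dy$. These kernels have dimension $\dim Z-2\ge1$. If $\alpha,\beta$ were proportional, the kernels would coincide, and the differential of $(p_1,p_2)$ would have a kernel at a general point. But $V\to X\times X$ is birational onto its image, a contradiction.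

*Next, a big line bundle inside a tensor power of $\Omega^1_W$.* Consider $s_{q_1,q_2}=\eta_{q_1}\wedge\eta_{q_2}\in H^0(W,\Lambda^2\Omega^2_W)$, where the wedge is that of the second exterior power of the bundle $\Omega^2_W$. Its pullback to $V$ is
$$\bigl(q_1(a)q_2(b)-q_2(a)q_1(b)\bigr)\,\alpha\wedge\beta .\tag{10}$$
So all the $s_{q_1,q_2}$ are proportional over $\bar k(W)$, and lie in one saturated subsheaf $L\subset\Lambda^2\Omega^2_W$ of rank one. A saturated rank-one subsheaf of a vector bundle on a smooth variety is reflexive, hence a line bundle. By (10), the map given by these sections sends a point to the Plücker coordinates of the line through $\nu(a)$ and $\nu(b)$, where $\nu:\mathbb P^2\to\mathbb P^5$, $a\mapsto[aa^T]$, is the Veronese embedding. In particular the sections are not all zero, since $\nu(a)\neq\nu(b)$. The points of this line are $[\lambda aa^T+\mu bb^T]$, which has rank $2$ when $\lambda\mu\ne0$. So the line meets $\nu(\mathbb P^2)$, the matrices of rank $1$, only in $\nu(a)$ and $\nu(b)$, and it determines $\{a,b\}$. Since $(a,b)$ is generically finite onto its image, so is the map given by $L$. So $L$ is big. In characteristic $0$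 we have inclusions
$$L\subset\Lambda^2\Omega^2_W\subset\Omega_W^2\otimes\Omega_W^2\subset\mathcal T:=(\Omega^1_W)^{\otimes4}.$$

*Then $K_W$ is pseudo-effective.* (We may extend scalars from $\bar k$ to $\mathbb C$ here; bigness is unaffected.) Otherwise $W$ is uniruled, by Boucksom–Demailly–Păun–Peternell, J. Algebraic Geom. 22 (2013). So there is a covering family of rational curves whose general member $C$ is free, i.e. $T_W$ pulls back to $\mathbb P^1$ as a sum of line bundles of degree $\ge0$. Then $\Omega^1_W|_C$, and hence $\mathcal T|_C$, is a sum of line bundles of degree $\le0$. A multiple of $L$ is ample plus effective, and a general $C$ is not contained in the effective part, so $L\cdot C>0$. For general $C$ the map $L|_C\to\mathcal T|_C$ is nonzero. But a line bundle of positive degree has no nonzero map to one of degree $\le0$, a contradiction.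

*Finally, $K_W$ is big.* Campana–Păun (Publ. Math. IHÉS 129 (2019), 1–49) prove: if $K_W$ is pseudo-effective, every torsion-free quotient of $(\Omega^1_W)^{\otimes m}$ has pseudo-effective determinant. Let $L'\supset L$ be the saturation of $L$ in $\mathcal T$. It is $L$ plus an effective divisor, hence big, and $\mathcal T/L'$ is torsion-free. With $n=\dim W$ and $N=4n^3>0$,
$$NK_W=\det\mathcal T=L'+\det(\mathcal T/L')$$
is big plus pseudo-effective, hence big. So $Z$ is of general type, and (a) holds.

## 12. Dimension two: rank-two symmetric matrices and an involution on each line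

The argument of Section 11 needed $\alpha,\beta$ independent, which is impossible on a surface. So from now on $\dim Z=2$, and $\alpha=\lambda\beta$ with $\lambda\in\bar k(V)^*$.

**Step 4.** *This step shows that either (a) holds, or $W$ is an elliptic surface on whose general fiber the line $\overline{ab}$ is constant, with $b$ the image of $a$ under a fixed involution of that line.* By (9), $h^*\eta_q=(\lambda q(a)+q(b))\beta$. The functional $q\mapsto\lambda q(a)+q(b)$ is pairing with the matrix $\lambda aa^T+bb^T$. So the sections $\eta_q\in H^0(W,K_W)$ define a rational map $\psi:W\dashrightarrow\mathbb P^5=\mathbb P(\mathrm{Sym}^2\bar k^3)$ with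
$$\psi\circ h=[\lambda aa^T+bb^T].\tag{11}$$
As $a,b$ are independent vectors and $\lambda\ne0$, this matrix has rank exactly $2$ and column space spanned by $a,b$. So $\psi(\xi)$ determines the line $\ell=\overline{ab}$.

If $\psi$ is generically finite onto its image, $K_W$ is big and (a) holds. Otherwise the image of $\psi$ has dimension $\le1$, hence so has $\Lambda$. Neither is a point: if $\ell$ were constant, $a$ would lie on a fixed line and would not be dominant. So the image of $\psi$ and $\Lambda$ are curves. As $\psi$ is not constant, $p_g(W)\ge2$, so $\kappa(W)\ge1$. If $\kappa(W)=2$, (a) holds. **Assume henceforth $\kappa(W)=1$.**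

Then the Iitaka fibration of $W$ is an elliptic fibration: a morphism from $W$ to a curve $\Gamma$ whose general fiber $G$ is a smooth curve of genus $1$ with $K_W\cdot G=0$. For general $G$ the restrictions $\eta_q|_G$ are not all zero. They are sections of a line bundle of degree $0$, which is then trivial, so their ratios are constant. So $\psi$ is constant on $G$, with value $[M]$, say, and $\ell$ is constant on $G$. The dominant map $W\dashrightarrow\Lambda$ thus factors through $\Gamma$, and for general $G$ the line $\ell$ is a general member of $\Lambda$.

Let $U$ be the column space of $M$, so $\ell=\mathbb P(U)$ and $M\in\mathrm{Sym}^2U$ is nondegenerate. It is an isomorphism $U^*\to U$. Let $N$ be the inverse $U\to U^*$, a nondegenerate symmetric form on $U$. At a general point over $G$, $M$ is proportional to $\lambda aa^T+bb^T$, so $M$ is diagonal in the basis $a,b$ of $U$, and so is $N$. Hence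
$$N(a,b)=0,\qquad b=\sigma(a),$$
where $\sigma:\ell\to\ell$ sends a point to its $N$-orthogonal point. Choose isotropic vectors $e_1,e_2$ of $N$ with $N(e_1,e_2)=1$, and the coordinate $s$ on $\ell$ for which $s$ is the point $se_1+e_2$. Then $N(se_1+e_2,te_1+e_2)=s+t$. So $\sigma(s)=-s$.

*Example, continued.* In the example of Section 10, $\lambda=-1$ and $-aa^T+bb^T$ has only the entries $-2x$, $-2y$ in positions $(1,3),(2,3)$ and their transposes. So $[M]$ depends only on $y/x=m$. On the line $y=mx$ the isotropic points are $(1:m:0)$ and $(0:0:1)$, and $\sigma$ is $z\mapsto-z$: the construction of Section 1.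

## 13. The genus of a fiber bounds the genus over the line

**Step 5.** *This step shows that the curve over a general $\ell\in\Lambda$ cannot have large genus, because the fiber $G$ has genus $1$.* Let $\ell\in\Lambda$ be general. Since $B$ contains only finitely many lines, $f|_\ell\not\equiv0$. The form $f|_\ell$ has even degree $2d$, so its number of zeros of odd order is even. Call it $2\gamma+2$. Suppose $\gamma\ge1$. Then $f|_\ell$ is not a square, $\pi^{-1}(\ell)$ is irreducible, and its normalization is a curve $C:w_1^2=f_1(s)$ of genus $\gamma$, with $f_1$ squarefree of degree $2\gamma+2$, or $2\gamma+1$ if $s=\infty$ is a zero of odd order. In both cases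
$$H^0(C,\Omega^1)=\Bigl\{\frac{c(s)\,ds}{w_1}:\deg c\le\gamma-1\Bigr\}.$$

**Lemma 3.** *With $G$ and $\ell$ as in Step 4 and $\gamma\ge1$, we have $g(G)\ge\lfloor\gamma/2\rfloor$. Hence $\gamma\le3$.*

*Proof.* Let $G'$ be the smooth model of a component of $h^{-1}(G)$ dominating $G$. The map $V\to X\times X$ contracts only finitely many curves, so for general $G$ the curve $G'$ is not contracted in $X\times X$. Neither does it lie in the finitely many curves where the relations of Step 4 may fail, so $b=\sigma(a)$ on $G'$. If $a$ or $b$ were constant on $G'$, both would be, and since $\pi\times\pi$ is finite, $G'$ would be contracted in $X\times X$. So neither is constant. The projections therefore give nonconstant, hence surjective, maps $p_1,p_2:G'\to C$, with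
$$s\circ p_1=:\Sigma,\qquad s\circ p_2=-\Sigma .$$

For $\eta\in H^0(C,\Omega^1)$, the form $p_1^*\eta+p_2^*\eta$ on $G'$ descends to $G$. If $G'\to G$ is birational there is nothing to prove. If it has degree $2$, then $\deg h=2$, $G'$ is the only component of $h^{-1}(G)$ dominating $G$, and the involution of $V$ over $W$ induces the involution of $G'$ over $G$. It exchanges $p_1,p_2$, so the form is invariant and descends to a rational form, regular by Lemma 1. So we have a linear map $H^0(C,\Omega^1)\to H^0(G,\Omega^1)$. Let $K$ be its kernel, viewed as a space of polynomials $c$ of degree $\le\gamma-1$.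

We bound $\dim K$. For $\eta=c\,ds/w_1$,
$$p_1^*\eta+p_2^*\eta=\Bigl(\frac{c(\Sigma)}{w_1(p_1)}-\frac{c(-\Sigma)}{w_1(p_2)}\Bigr)d\Sigma ,$$
because $d(-\Sigma)=-d\Sigma$. As $d\Sigma\neq0$, for $0\ne c\in K$ we get
$$\frac{c(\Sigma)}{c(-\Sigma)}=\frac{w_1(p_1)}{w_1(p_2)},\tag{12}$$
and the right side does not depend on $c$. So for nonzero $c,c'\in K$ we have $c(\Sigma)/c'(\Sigma)=c(-\Sigma)/c'(-\Sigma)$. Since $\Sigma$ is nonconstant, this is an identity of rational functions of $s$: the ratio $c/c'$ is even in $s$.

If $K=0$, then $g(G)\ge\gamma$ and we are done. Otherwise let $c_0,\dots,c_n$ be a basis of $K$. The even functions $c_i/c_0$ are rational functions of $s^2$. Write them with a common denominator as $c_i/c_0=N_i(s^2)/N_0(s^2)$, where $N_0,\dots,N_n\in\bar k[t]$ have gcd $1$. By Bézout, $\sum_iA_iN_i=1$ for some $A_i\in\bar k[t]$; substituting $t=s^2$ shows that the $N_i(s^2)$ have gcd $1$ in $\bar k[s]$. From $N_0(s^2)c_i=N_i(s^2)c_0$ we see that $N_0(s^2)$ divides $N_i(s^2)c_0$ for all $i$, so it divides $c_0=\sum_iA_i(s^2)N_i(s^2)c_0$. So there is a nonzero polynomial $e$ with $c_i=N_i(s^2)e(s)$ for all $i$. The $n+1$ polynomials $N_i$ are linearly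 independent, so some $\deg N_i\ge n$. Hence $2n\le\gamma-1$, and
$$\dim K=n+1\le\Bigl\lfloor\frac{\gamma+1}2\Bigr\rfloor .$$
Therefore $g(G)\ge\gamma-\lfloor\frac{\gamma+1}2\rfloor=\lfloor\frac\gamma2\rfloor$. Since $g(G)=1$, we get $\gamma\le3$. $\square$

The bound is attained in Theorem A. There $C=H_r$, $\gamma=3$, $p_1$ is the identity and $p_2$ is $(z,w)\mapsto(-z,w)$, so $w_1(p_1)=w_1(p_2)$ and (12) says that $c$ is even. So $K$ is spanned by $1,z^2$, of dimension $2=\lfloor\frac42\rfloor$, and the image in $H^0(G_r,\Omega^1)$ is spanned by the trace of $z\,dz/w$, of dimension $1=\lfloor\frac32\rfloor$.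

## 14. Lines through a singular point and tangent lines

**Step 6.** *This step identifies $\Lambda$ and proves (b).* If a general $\ell\in\Lambda$ met $B$ in $2d$ distinct points, then $\gamma=d-1\ge4$, contradicting Lemma 3. So a general, hence every, $\ell\in\Lambda$ passes through a singular point of $B$, or is tangent to $B$ at a smooth point, or is a component of $B$. Such lines form the union of the pencils $P^\vee$, $P\in\mathrm{Sing}\,B$, the dual curves $B_1^\vee$ of the components $B_1$ of degree $\ge2$, and finitely many further points (the line components of $B$). Since $\Lambda$ is an irreducible curve, either $\Lambda=P^\vee$ for some $P\in\mathrm{Sing}\,B$, or $\Lambda=B_1^\vee$ for a component $B_1$ of degree $\ge2$.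

**Lemma 4.** *In both cases $\gamma=d-2$.*

*Proof.* *Case $\Lambda=P^\vee$.* By Lemma 2, $m=\operatorname{mult}_PB\in\{2,3\}$. A general line through $P$ is not in the tangent cone, so it meets $B$ at $P$ with multiplicity $m$. It avoids the other singular points of $B$ and is transverse to $B$ away from $P$, because in characteristic $0$ the projection from $P$ is generically étale on every component that is not a line through $P$. So $f|_\ell$ has $2d-m$ simple zeros and one zero of order $m$. The number of odd zeros is $2d-2$ for $m=2$, and $(2d-3)+1=2d-2$ for $m=3$.

*Case $\Lambda=B_1^\vee$.* We first recall biduality. Let $v(t)$ be a local parametrization of $B_1$ and $L(t)$ its tangent line, as vectors: $L\cdot v=L\cdot v'=0$. Differentiating $L\cdot v=0$ gives $L'\cdot v=0$. As $B_1$ is not a line, $L$ is nonconstant, and at general $t$ the vectors $L,L'$ are independent (characteristic $0$). So $v$ is recovered as the tangent line of the dual curve at $L$. Consequently the dual of $B_1^\vee$ is $B_1$. Moreover, a general $\ell\in B_1^\vee$, being a smooth point of $B_1^\vee$ outside the branch points of the Gauss map, determines its point of tangency.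 So the Gauss map $B_1\dashrightarrow B_1^\vee$ is birational.

Now let $\ell$ be a general tangent line of $B_1$. It is tangent to $B_1$ at one point only, as just seen. The contact has order exactly $2$: order $\ge3$ would mean $L\cdot v''=0$; differentiating $L\cdot v'=0$ would give $L'\cdot v'=0$, so $v$ and $v'$ would both be orthogonal to the independent vectors $L,L'$ and hence proportional, which is false at general $t$. The line $\ell$ is not tangent at a smooth point to another component $B_j$: for $\deg B_j\ge2$ this would give $B_1^\vee=B_j^\vee$ and $B_1=B_j$ by biduality, and if $B_j$ is a line, $\ell$ would be $B_j$. And $\ell$ does not pass through a singular point $R$ of $B$: otherwise $B_1^\vee=R^\vee$, all tangent lines of $B_1$ would pass through $R$, and the projection of $B_1$ from $R$ would be ramified everywhere, impossible in characteristic $0$. So $f|_\ell$ has one double zero and $2d-2$ simple zeros. $\square$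

Since $d-2\ge3\ge1$, Lemma 3 applies and gives $d-2\le3$, so $d=5$.

In the first case $\Lambda=P^\vee$ is defined over $k$, so $P$ is Galois-invariant and $P\in\mathbb P^2(k)$: a $k$-rational singular point of $B$.

In the second case $B_1=\Lambda^\vee$ is defined over $k$ and geometrically irreducible. The set $\Lambda(k)$ is infinite, because $Z(k)$ is dense in $Z$ and $Z\dashrightarrow\Lambda$ is dominant over $k$. By the Gauss map, $\Lambda$ is birational to $B_1$ over $k$, so the normalization of $B_1$ has infinitely many $k$-points. By Faltings, its genus is at most $1$.

It remains to see that $B$ is singular. If $B$ were smooth, it would have no singular point, which excludes the first case. And it would be irreducible of degree $10$, hence $B_1=B$ would have genus $\frac{9\cdot8}2=36$, which excludes the second. So $B$ is singular and (b) holds, which proves Theorem B. $\blacksquare$
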